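# A twisted Grassmann graph and a vertex set that is not geodesically closed

## 1. The twisted Grassmann graph

Throughout, $q$ is a prime power and $[m]=\frac{q^m-1}{q-1}$. We constantly use
$$[a]=[b]+q^b[a-b]\quad(0\le b\le a),\qquad [m+1]=q[m]+1=[m]+q^m. \tag{1}$$
A *point* is a 1-dimensional subspace, and $\langle w\rangle$ with a single argument is the span of $w$. If $P$ is a $c$-dimensional subspace of a $d$-dimensional space $D$, then
$$[d-c]\ \text{hyperplanes of } D \text{ contain } P,\qquad [d-c]\ \text{subspaces of dimension } c+1 \text{ lie between } P \text{ and } D. \tag{2}$$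

**Definition.** Let $e\ge 2$, let $V$ be a vector space of dimension $2e+1$ over $\mathbb F_q$, and let $H$ be a hyperplane of $V$. The *twisted Grassmann graph* has vertex set $\mathcal A\cup\mathcal B$, where $\mathcal A$ is the set of $(e+1)$-subspaces of $V$ not contained in $H$, and $\mathcal B$ is the set of $(e-1)$-subspaces of $H$. Two members of $\mathcal A$ are adjacent iff they meet in dimension $e$; two members of $\mathcal B$ are adjacent iff they meet in dimension $e-2$; and $a\in\mathcal A$, $b\in\mathcal B$ are adjacent iff $b\subset a$.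

In other words, start from the graph on all $(e+1)$-subspaces of $V$, delete those inside $H$, and put the $(e-1)$-subspaces of $H$ in their place. Since $\dim H=2e$, there are as many $(e-1)$-subspaces as $(e+1)$-subspaces in $H$, so the number of vertices does not change. For $q=2$, $e=3$ there are $11811$ four-dimensional subspaces in $\mathbb F_2^7$, of which $651$ lie in $H$. So $|\mathcal A|=11160$, and $|\mathcal B|=651$ is the number of two-dimensional subspaces of $\mathbb F_2^6$.

The distances in this graph are again given by dimensions.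

**Lemma 1.** Let $\partial$ be the path-length distance in the twisted Grassmann graph. Then $\partial(u,w)=\delta(u,w)$, where
$$\delta(u,w)=\begin{cases} e+1-\dim(u\cap w) & u,w\in\mathcal A,\\ e-1-\dim(u\cap w) & u,w\in\mathcal B,\\ e-\dim(u\cap w) & \text{one in each.}\end{cases}$$

*Proof.* First, $\delta(u,w)=0$ iff $u=w$ (in the mixed case $\dim(u\cap w)\le e-1$, so $\delta\ge1$), and $\delta(u,w)=1$ iff $u,w$ are adjacent, by definition of adjacency.

**Step 1: a step along an edge changes $\delta(\cdot,w)$ by at most 1.** This will give $\partial\ge\delta$. Let $u\sim u'$. If $u,u'$ are of the same kind, $u\cap u'$ has codimension 1 in each, so $\dim(u\cap w)$ and $\dim(u'\cap w)$ both lie between $\dim(u\cap u'\cap w)$ and that number plus 1. Now let $u\in\mathcal A$, $u'\in\mathcal B$, so $u'\subset u$ has codimension 2. For $w$ of either kind, the definition gives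
$$\delta(u,w)-\delta(u',w)=1-\big(\dim(u\cap w)-\dim(u'\cap w)\big).$$
If $w\in\mathcal A$, the bracket is in $\{0,1,2\}$. If $w\in\mathcal B$, then $u\cap w=(u\cap H)\cap w$ and $u'$ is a hyperplane of $u\cap H$, so the bracket is in $\{0,1\}$. Either way the difference is in $\{-1,0,1\}$. Along a path from $u$ to $w$ the number $\delta(\cdot,w)$ must come down to $0$, so $\partial(u,w)\ge\delta(u,w)$.

**Step 2: if $\delta(u,w)=j\ge1$, one of $u,w$ has a neighbor that brings $\delta$ down to $j-1$.** This will give $\partial\le\delta$ by induction. For $j=1$ replace $u$ by $w$. Let $j\ge2$ and $M=u\cap w$.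

If $u,w\in\mathcal A$, then $\dim M=e+1-j$, and $[j]\ge2$ hyperplanes of $u$ contain $M$. Choose one, $h$, different from $u\cap H$; then $h\not\subset H$. Choose $t\in w\setminus M$ and put $u'=h+\langle t\rangle$. As $t\notin u$, we have $u'\cap u=h$, and $u'\in\mathcal A$ because $h\not\subset H$; so $u'\sim u$. By the modular law $u'\cap w=(h\cap w)+\langle t\rangle=M+\langle t\rangle$, so $\delta(u',w)=j-1$. If $u,w\in\mathcal B$, the same construction works with any hyperplane $h\supset M$ of $u$; everything stays in $H$.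

If $u\in\mathcal A$, $w\in\mathcal B$, then $M\subset u\cap H$ and $\dim M=e-j\le e-1$, so there is an $(e-1)$-space $u'$ with $M\subset u'\subset u\cap H$. Then $u'\in\mathcal B$, $u'\sim u$, $u'\cap w=M$, and $\delta(u',w)=e-1-(e-j)=j-1$. The remaining mixed case is this one with the names exchanged. $\blacksquare$

The one fact about this graph that we quote is due to E. R. van Dam and J. H. Koolen (*A new family of distance-regular graphs with unbounded diameter*, Invent. Math. 162 (2005) 189–193): **the twisted Grassmann graph is distance-regular with the intersection array of $J_q(2e+1,e+1)\cong J_q(2e+1,e)$.** So no computation that uses only intersection numbers can distinguish it from the Grassmann graph $J_q(2e+1,e)$. We use it to test a statement that is true in Grassmann graphs and is asked for all graphs with the same intersection numbers.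

## 2. The vector $\rho(x\cap y)$ and the set $S$

Let $n>2k\ge6$. The *Grassmann graph* $\Gamma=J_q(n,k)$ has as vertices the $k$-subspaces of an $n$-dimensional space over $\mathbb F_q$, adjacent when they meet in dimension $k-1$. Its distance is $\partial(u,w)=k-\dim(u\cap w)$.

**Definition (distance-regular).** A connected graph is *distance-regular* if, for vertices $u,w$ with $\partial(u,w)=j$, the numbers $c_j$, $a_j$, $b_j$ of neighbors of $w$ at distance $j-1$, $j$, $j+1$ from $u$ depend only on $j$. These are the intersection numbers that we use. For the hexagon, $c_1=c_2=1$, $c_3=2$, $b_0=2$, $b_1=b_2=1$, and all $a_j=0$. The Grassmann graph is distance-regular of diameter $k$, and $b_j\ne0$ for $j<k$.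

Let $\Gamma'$ be a distance-regular graph with the intersection numbers of $\Gamma$, with vertex set $X'$, and let $\theta_1$ be the second largest eigenvalue of $\Gamma$.

**Definition (representation).** The *Euclidean representation* of $\Gamma'$ for $\theta_1$ is a map $\rho:X'\to E'$ into a Euclidean space of dimension $[n]-1$ such that $\rho(X')$ spans $E'$, the inner product $\langle\rho(u),\rho(w)\rangle$ depends only on $\partial(u,w)$, and $\sum_{w'\sim w}\rho(w')=\theta_1\rho(w)$ for all $w$. It is normalized by $\|\rho(u)\|^2=q^k[k][n-k]$. Equivalently, up to isometry, $\rho(u)$ is a positive multiple of the image of the characteristic vector of $u$ under the primitive idempotent of the adjacency matrix for $\theta_1$.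

For a picture, take the hexagon: its eigenvalues are $\pm2,\pm1$, so the second largest is $1$, and the representation for $1$ is the regular hexagon centered at the origin of the plane. The two neighbors of a corner $r$ sum to $2\cos(60^\circ)\,r=r$.

**Definition (geodesically closed).** A vertex set $S$ is *geodesically closed* (g.c.) if for all $u,w\in S$ every vertex on a shortest path from $u$ to $w$ lies in $S$. In the hexagon, three consecutive vertices form a g.c. set. Four consecutive vertices do not: the end vertices are at distance 3, and a second shortest path runs around the other side.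

Now fix vertices $x,y$ of $\Gamma'$ with $i=\partial(x,y)$ and $1<i<k$. Let
$$\mathsf B(x,y)=\{z:\partial(x,z)=1,\ \partial(y,z)=i+1\},\qquad \mathsf C(x,y)=\{z:\partial(x,z)=1,\ \partial(y,z)=i-1\},$$
so $|\mathsf B(x,y)|=b_i$ and $|\mathsf C(x,y)|=c_i$. When $x,y$ are clear we write $\mathsf B,\mathsf C$. Put
$$v=\rho(x\cap y)=\kappa_1\rho(x)+\kappa_2\rho(y)+\kappa_3\sum_{z\in\mathsf B}\rho(z)+\kappa_4\sum_{z\in\mathsf C}\rho(z),$$
$$\kappa_1=\frac{[k-i][n-k-1]}{q^{k-1}[n-2k]},\quad \kappa_2=\frac{[k-i]}{q^{k-i+1}[i-1][n-2k]},\quad \kappa_3=\frac{-1}{q^{k+i}[n-2k]},\quad \kappa_4=\frac{-[k-i]}{q^k[i-1][n-2k]}.$$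
The symbol $\rho(x\cap y)$ is only notation: in $\Gamma'$ there is no $x\cap y$. Note $\kappa_3<0$ and $\kappa_4<0$. Consider the values $[n][k-i-\ell]-[k-i][k]$ for $0\le\ell\le k-i$, let $V_0=[n][k-i]-[k-i][k]$ be the one with $\ell=0$, and let
$$S=\{z\in X':\ \langle v,\rho(z)\rangle=V_0\}.$$

The question, from Ian Seong, "Using a Grassmann graph to recover the underlying projective geometry", arXiv:2311.16880 (2023), is: *prove or disprove that the subgraph induced on $S$ is geodesically closed and has diameter $i$.* The statement is false. For every $q$, every $k\ge3$ and every $1<i<k$ there is a counterexample with $n=2k+1$.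

**Theorem A.** Let $\Gamma'$ be the twisted Grassmann graph, $k=e\ge3$, $n=2k+1$, $1<i<k$. There are $x,y\in\mathcal A$ with $\dim(x\cap y)=e+1-i$ and $x\cap y\subset H$. For any such pair, $\partial(x,y)=i$, $x,y\in S$, and some vertex $z$ on a shortest path from $x$ to $y$ is not in $S$. So $S$ is not g.c. Moreover, for this $z$, $\langle v,\rho(z)\rangle$ is not of the form $[n][k-i-\ell]-[k-i][k]$ for any $0\le\ell\le k-i$.

**Theorem B.** In the twisted Grassmann graph with $k=e\ge3$, let $\partial(x,y)=i$, $1<i<k$. Then $S$ is g.c. with diameter $i$ if and only if $x,y\in\mathcal B$. In that case $S=\{z\in\mathcal B: x\cap y\subset z\}$. In all other cases $S$ is not g.c.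

**Theorem C.** (i) For $\Gamma'=\Gamma=J_q(n,k)$ the statement is true, with $S=\{z: z\supset x\cap y\}$. (ii) For arbitrary $\Gamma'$: $x,y\in S$, and $z\in\mathsf C(x,y)$ lies in $S$ iff $z$ has exactly $2q[i-1]$ neighbors in $\mathsf C(x,y)$. Hence a necessary condition for $S$ to be g.c. is that $\mathsf C(x,y)$ induces a regular graph of valency $2q[i-1]$.

We prove C first: part (i) shows what $v$ means, and part (ii) shows which quantity to look at in the twisted graph.

## 3. Subspaces one step closer and one step farther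

Both kinds of graph have subspaces as vertices, so $\mathsf C$ and $\mathsf B$ can be described by linear algebra. In this lemma $x$ and $y$ may have different dimensions.

**Lemma 2.** Let $x,y$ be subspaces and $M=x\cap y$.

(a) The subspaces $z$ with $\dim z=\dim x$, $h:=z\cap x$ a hyperplane of $x$, and $\dim(z\cap y)=\dim M+1$ are exactly the spaces $z=h+y_1$ with $h$ a hyperplane of $x$, $M\subset h$, $M\subset y_1\subset y$, $\dim y_1=\dim M+1$. Moreover $z\cap x=h$ and $z\cap y=y_1$. Two such spaces satisfy $(h+y_1)\cap(h'+y_1')=(h\cap h')+(y_1\cap y_1')$, so they meet in codimension 1 iff exactly one of $h=h'$, $y_1=y_1'$ holds.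

(b) The subspaces $z$ with $\dim z=\dim x$, $h:=z\cap x$ a hyperplane of $x$, and $\dim(z\cap y)=\dim M-1$ are exactly the spaces $z=h+\langle w\rangle$ with $h$ a hyperplane of $x$, $h\not\supset M$, $w\notin x+y$. Moreover $z\cap(x+y)=h$.

*Proof.* (a) Given $z$, the space $h$ is a hyperplane of $z$, and $h\cap y=h\cap M$. So $\dim(z\cap y)\le\dim(h\cap M)+1$, and the hypothesis forces $M\subset h$. Put $y_1=z\cap y\supset M$. Since $\dim y_1>\dim M$, $y_1\not\subset x$, so $y_1\not\subset h$ and $z=h+y_1$. Conversely, let $z=h+y_1$ with the stated properties. By the modular law $z\cap x=h+(y_1\cap x)=h+M=h$ and $z\cap y=(h\cap y)+y_1=M+y_1=y_1$. As $h\cap y_1=M$, $\dim z=(\dim x-1)+(\dim M+1)-\dim M=\dim x$. For the intersection formula, note $(x+y)/M=x/M\oplus y/M$, and $h+y_1$ becomes $h/M\oplus y_1/M$; intersections of such sums are formed in each summand. The codimension of the intersection in $z$ is therefore the number of true inequalities among $h\ne h'$, $y_1\ne y_1'$.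

(b) Given $z$, $z\cap y\supset h\cap y=h\cap M$, which has dimension at least $\dim M-1$. So $h\not\supset M$ and $z\cap y=h\cap y$. Write $z=h+\langle w\rangle$. If $w=a+b$ with $a\in h$, $b\in y$, then $b\in z\cap y$ and $b\notin h$, a contradiction; so $w\notin h+y$. Since $h+M=x$, $h+y=x+y$. Conversely, if $h\not\supset M$ and $w\notin x+y$, then $\dim z=\dim x$, and the modular law gives $z\cap(x+y)=h+(\langle w\rangle\cap(x+y))=h$. Hence $z\cap x=h$ and $z\cap y=h\cap y=h\cap M$ has dimension $\dim M-1$. $\blacksquare$

## 4. In the Grassmann graph, $v$ is the subspace $x\cap y$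

**Lemma 3.** In any $\Gamma'$, if $\partial(u,w)=j$ then $\langle\rho(u),\rho(w)\rangle=g_j:=[n][k-j]-[k]^2$. In particular $g_j-g_{j+1}=[n]q^{k-j-1}$.

*Proof.* **Step 1: the inner products depend only on the intersection numbers.** Taking the inner product of $\sum_{w'\sim w}\rho(w')=\theta_1\rho(w)$ with $\rho(u)$ gives
$$c_jg_{j-1}+a_jg_j+b_jg_{j+1}=\theta_1g_j .$$
Here $g_0=q^k[k][n-k]$ is prescribed and $b_j\ne0$ for $j<k$, so $g_1,\dots,g_k$ are determined one after another. Hence we may compute them in $\Gamma$.

**Step 2: a model in $\Gamma$.** We exhibit vectors that satisfy the defining equation. Let $\chi_x$ be the characteristic function of the set of points of $x$, on the set of all $[n]$ points, and put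
$$\rho(x)=\sqrt{[n]}\Big(\chi_x-\tfrac{[k]}{[n]}\mathbf 1\Big). \tag{3}$$
This is $\sqrt{[n]}$ times the projection of $\chi_x$ orthogonal to $\mathbf 1$. So $\langle\rho(x),\rho(y)\rangle=[n][\dim(x\cap y)]-[k]^2$, which is the claimed formula, and $\|\rho(x)\|^2=[k]([n]-[k])=q^k[k][n-k]$. A neighbor of $x$ consists of a hyperplane $h$ of $x$ and one of the $[n-k+1]-1=q[n-k]$ spaces of dimension $k$ through $h$ other than $x$. A point $p\in x$ lies in the neighbor iff $p\in h$, so it lies in $q[k-1][n-k]$ neighbors; a point $p\notin x$ lies in the $[k]$ neighbors $h+p$. Hence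
$$\sum_{w\sim x}\chi_w=\theta\chi_x+[k]\mathbf 1,\qquad \theta=q[k-1][n-k]-[k]=q^2[k-1][n-k-1]-1,$$
where the last equality uses $[n-k]=q[n-k-1]+1$ and $[k]=q[k-1]+1$. Projecting gives $\sum_{w\sim x}\rho(w)=\theta\rho(x)$, and $\theta=\theta_1$ by Brouwer–Cohen–Neumaier, *Distance-Regular Graphs*, Thm 9.3.3. So (3) has the Gram matrix of the representation. The last claim is $[k-j]-[k-j-1]=q^{k-j-1}$. $\blacksquare$

Only inner products matter for $S$, so in $\Gamma$ we may use the model (3). In it the coefficients $\kappa$ reveal their purpose.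

**Lemma 4.** In $\Gamma=J_q(n,k)$, $\langle v,\rho(z)\rangle=[n][\dim(x\cap y\cap z)]-[k-i][k]$ for all $z$.

*Proof.* Put $M=x\cap y$ (dimension $k-i$), $U=x+y$ (dimension $k+i$), $s=[k-i]$, $m=n-2k$.

**Step 1: describe $\mathsf C$ and $\mathsf B$.** By Lemma 2(a), $\mathsf C=\{h+y_1\}$ with $[i]$ choices for each of $h$, $y_1$. By Lemma 2(b), $\mathsf B=\{h+\langle w\rangle: h\not\supset M,\ w\notin U\}$. There are $[k]-[i]=q^is$ choices of $h$, and for each of them $[n-k+1]-[i+1]=q^{i+1}[n-k-i]$ spaces, namely those $k$-spaces through $h$ that are not in $U$.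

**Step 2: evaluate $f=\kappa_1\chi_x+\kappa_2\chi_y+\kappa_3\sum_{\mathsf B}\chi_z+\kappa_4\sum_{\mathsf C}\chi_z$ at every point.** The aim is $f=\chi_M+\text{const}$. Multiply by $q^k[m]$; the four coefficients become
$$qs[n-k-1],\qquad \frac{sq^{i-1}}{[i-1]},\qquad -q^{-i},\qquad -\frac{s}{[i-1]}.$$
Recall that $z\cap U=h\subset x$ for $z\in\mathsf B$, and $z\subset U$ for $z\in\mathsf C$. The values of $q^k[m]f$ at a point $p$ are as follows.

* $p\notin U$: the members of $\mathsf B$ through $p$ are the $q^is$ spaces $h+p$, and none of $\mathsf C$ contain $p$. Value $-q^{-i}q^is=-s$.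
* $p\in U\setminus(x\cup y)$: no member of $\mathsf B$. Write $p=\langle a+b\rangle$ with $a\in x\setminus M$, $b\in y\setminus M$. Then $p\subset h+y_1$ iff $a\in h$ and $y_1=M+\langle b\rangle$, so $[i-1]$ members of $\mathsf C$. Value $-s$.
* $p\in y\setminus M$: no member of $\mathsf B$; in $\mathsf C$ we need $y_1=M+p$, so $[i]$ members. Value $\frac{s}{[i-1]}(q^{i-1}-[i])=-s$.
* $p\in x\setminus M$: in $\mathsf B$ we need $p\in h\not\supset M$, which leaves $[k-1]-[i-1]=q^{i-1}s$ choices of $h$; in $\mathsf C$ we need $p\in h$, giving $[i-1][i]$ members. Value $s(q[n-k-1]-q^i[n-k-i]-[i])$. By (1), $q[n-k-1]=q[i-1]+q^i[n-k-i]$, so the value is $s(q[i-1]-[i])=-s$.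
* $p\in M$: in $\mathsf B$ there are $[k-1]-[i]=q^i[k-1-i]$ choices of $h$; all $[i]^2$ members of $\mathsf C$ contain $p$. Compared with the previous line, the term from $y$ is new, $\mathsf C$ contributes $[i]^2-[i-1][i]=q^{i-1}[i]$ more members, and the number of $h$ changes from $q^{i-1}s$ to $q^i[k-1-i]$. The change is
$$\frac{sq^{i-1}}{[i-1]}(1-[i])-q^{-i}q^{2i}[n-k-i]\,(q[k-1-i]-s).$$
As $1-[i]=-q[i-1]$ and $q[k-1-i]-s=-1$, it equals $-sq^i+q^i[n-k-i]=q^i\cdot q^{k-i}[n-2k]=q^k[m]$.

So $q^k[m]f=-s\mathbf 1+q^k[m]\chi_M$, that is, $f=\chi_M+\text{const}$.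

**Step 3: read off the inner products.** Projecting $f$ orthogonally to $\mathbf 1$ and scaling gives $v=\sqrt{[n]}\,(\chi_M-\frac{[k-i]}{[n]}\mathbf 1)$, and the inner product with (3) is $[n][\dim(M\cap z)]-[k-i][k]$. $\blacksquare$

This explains the notation, and the $k-i+1$ values in the problem: in $\Gamma$ they correspond to $\dim(x\cap y\cap z)=k-i-\ell$.

*Proof of Theorem C(i).* By Lemma 4, $z\in S$ iff $\dim(M\cap z)=k-i$, i.e. $z\supset M$. Let $u,w\in S$. By Lemma 2(a) a neighbor of $u$ one step closer to $w$ contains $u\cap w\supset M$, so it is in $S$; by induction along the path, every shortest path from $u$ to $w$ stays in $S$. So $S$ is g.c., and distances in the induced subgraph are those of $\Gamma$. They are at most $k-\dim M=i$, and $x,y\in S$ are at distance $i$. $\blacksquare$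

The definition of $S$ uses only the graph structure, so C(i) also holds for every $\Gamma'$ isomorphic to $\Gamma$. A counterexample must be a graph with the same intersection numbers that is not isomorphic to $\Gamma$.

## 5. What the intersection numbers determine, and what they leave free

To prove the statement for general $\Gamma'$, one would first try to show that $\langle v,\rho(z)\rangle$ is determined by the intersection numbers and then copy the answer from $\Gamma$. By Lemma 3 this inner product is a combination of the $g_j$, weighted by the numbers of members of $\mathsf B$ and $\mathsf C$ at each distance from $z$. For $z=x$ and $z=y$ these numbers are intersection numbers. Already for $z\in\mathsf C$ one further count enters: the number of neighbors of $z$ inside $\mathsf C$. That number is where the approach stops, and the next lemma measures its effect.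

**Lemma 5.** Let $\Gamma'$ be arbitrary, $\partial(x,y)=i$, $1<i<k$.

(a) $x,y\in S$.

(b) If $z\in\mathsf C(x,y)$ has $\lambda$ neighbors in $\mathsf C(x,y)$, then
$$\langle v,\rho(z)\rangle=V_0+\kappa_4[n]q^{k-2}\big(\lambda-2q[i-1]\big). \tag{4}$$

(c) If $\partial(x,z)=1$, $\partial(y,z)=i$, and $z$ has $\lambda_B,\lambda_C$ neighbors in $\mathsf B(x,y),\mathsf C(x,y)$, then
$$\langle v,\rho(z)\rangle=V_0+[n]q^{k-2}\Big(\kappa_3\big(\lambda_B-q^{i+1}[k-i]\big)+\kappa_4\big(\lambda_C-[i]\big)\Big). \tag{5}$$

*Proof.* The pattern is the same in all parts: express the inner product by counts, and find the constant by evaluating one instance in $\Gamma$.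

(a) All members of $\mathsf B\cup\mathsf C$ are adjacent to $x$; those of $\mathsf B$, $\mathsf C$ are at distance $i+1$, $i-1$ from $y$. So
$$\langle v,\rho(x)\rangle=\kappa_1g_0+\kappa_2g_i+(\kappa_3b_i+\kappa_4c_i)g_1,\qquad \langle v,\rho(y)\rangle=\kappa_1g_i+\kappa_2g_0+\kappa_3b_ig_{i+1}+\kappa_4c_ig_{i-1}.$$
These depend only on the intersection numbers, hence equal the values in $\Gamma$. Those are $V_0$ by Lemma 4, since $x\cap y$ lies in $x$ and in $y$.

(b) If $w\in\mathsf B$, then $\partial(z,w)\ge(i+1)-(i-1)=2$, and $\partial(z,w)\le2$ through $x$; so $\partial(z,w)=2$. Members of $\mathsf C$ are at distance at most 2 from $z$, again through $x$. Hence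
$$\langle v,\rho(z)\rangle=\kappa_1g_1+\kappa_2g_{i-1}+\kappa_3b_ig_2+\kappa_4\big(g_0+\lambda g_1+(c_i-1-\lambda)g_2\big).$$
In $\Gamma$, write $z=h+y_1$. By Lemma 2(a) its neighbors in $\mathsf C$ share exactly one of $h$, $y_1$, so $\lambda=2([i]-1)=2q[i-1]$; and $z\supset x\cap y$, so the value is $V_0$. Subtract and use $g_1-g_2=[n]q^{k-2}$.

(c) Here $z\notin\mathsf B\cup\mathsf C$, and all members of $\mathsf B\cup\mathsf C$ are at distance 1 or 2 from $z$. So
$$\langle v,\rho(z)\rangle=\kappa_1g_1+\kappa_2g_i+(\kappa_3b_i+\kappa_4c_i)g_2+(\kappa_3\lambda_B+\kappa_4\lambda_C)[n]q^{k-2}.$$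
It suffices to exhibit one such $z$ in $\Gamma$ with value $V_0$, $\lambda_B=q^{i+1}[k-i]$ and $\lambda_C=[i]$. Let $M=x\cap y$ and $U=x+y$; as $\dim U=k+i<n$, $U$ is not the whole space. Take a hyperplane $h\supset M$ of $x$, a vector $w\notin U$, and $z=h+\langle w\rangle$. Then $z\cap U=h$, so $z\cap x=h$ and $z\cap y=h\cap y=M$. Thus $\partial(x,z)=1$, $\partial(y,z)=i$, and the value is $V_0$ because $z\supset M$.

*Neighbors in $\mathsf C$.* For $z'=h'+y_1\in\mathsf C$, $z\cap z'\subset z\cap U=h\subset x$, so $z\cap z'=h\cap h'$. Thus $z'\sim z$ iff $h'=h$, and $\lambda_C=[i]$.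

*Neighbors in $\mathsf B$.* For $z'=h'+\langle w'\rangle\in\mathsf B$ we have $h'\ne h$, as $h'\not\supset M$. If $z\cap z'\subset x$, then $z\cap z'=h\cap h'$ has dimension $k-2$ and $z'\not\sim z$. If $z\cap z'$ contains a vector $t\notin x$, then $x+z=x+\langle t\rangle=x+z'$. Conversely, if $x+z=x+z'$, then $z,z'$ are distinct $k$-spaces in a $(k+1)$-space, so they are adjacent. Hence $z'\sim z$ iff $x+z'=x+z$. Each of the $[k]-[i]=q^i[k-i]$ hyperplanes $h'\not\supset M$ lies in $q+1$ spaces of dimension $k$ inside $x+z$, one of which is $x$. The other $q$ are in $\mathsf B$, because $(x+z)\cap U=x+(\langle w\rangle\cap U)=x$. Thus $\lambda_B=q^{i+1}[k-i]$. $\blacksquare$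

*Proof of Theorem C(ii).* Part (a) says $x,y\in S$. As $\kappa_4\ne0$, (4) says that $z\in\mathsf C$ lies in $S$ iff $\lambda=2q[i-1]$. Every $z\in\mathsf C$ is on a shortest path from $x$ to $y$, since $1+(i-1)=i$. So if $S$ is g.c., all of $\mathsf C$ lies in $S$, and $\mathsf C$ induces a regular graph of valency $2q[i-1]$. $\blacksquare$

## 6. A $3\times3$ grid with one cell exchanged, and the proof of Theorem A

From now on $\Gamma'$ is the twisted Grassmann graph, $k=e\ge3$, $n=2e+1$, $s=[e-i]>0$ and $M=x\cap y$.

In $\Gamma$, Lemma 2(a) says that $\mathsf C(x,y)$ is an $[i]\times[i]$ grid: cells $(h,y_1)$, adjacent when they share a row or a column. In the twisted graph, cells with $h+y_1\subset H$ are not vertices, and other vertices replace them. If such cells exist, the valencies can be disturbed. If $x,y\in\mathcal A$, cells inside $H$ exist only if $M\subset H$, so this is the pair to try.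

Take $q=2$, $e=3$, $i=2$, $x,y\in\mathcal A$ and $M\subset H$. Then $\dim M=2$. There are three hyperplanes $h\supset M$ of $x$, one of which is $X=x\cap H$; and three $y_1$ with $M\subset y_1\subset y$ of dimension 3, one of which is $Y=y\cap H$. The only cell inside $H$ is $(X,Y)$, so eight cells remain. A member of $\mathcal B$ in $\mathsf C$ is a two-dimensional $z\subset X$ with $\partial(z,y)=3-\dim(z\cap y)=1$, so $z=M$. Every cell contains $M$, so the new vertex $M$ is adjacent to all eight cells. In $\Gamma$ all nine cells have valency $4=2q[i-1]$. Here a cell in the row of $X$ or the column of $Y$ has lost one neighbor and gained one: valency $4$. The vertex $M$ has valency $8$. Each of the four cells with $h\ne X$, $y_1\ne Y$ has lost nothing and gained $M$: valency $5$. By Theorem C(ii) these four are not in $S$. The general proof finds the same extra neighbor.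

*Proof of Theorem A.* **Step 1: pairs with $M\subset H$ exist.** Choose $e$-subspaces $X,Y$ of $H$ with $\dim(X\cap Y)=e+1-i$. This is possible because $\dim(X+Y)=e+i-1<2e=\dim H$. Choose $u\in V\setminus H$ and $t\in H\setminus(X+Y)$, and put $x=X+\langle u\rangle$, $y=Y+\langle u+t\rangle$. Both are in $\mathcal A$. A vector of $x\cap y$ outside $H$ could be scaled so that $u+\xi=u+t+\eta$ with $\xi\in X$, $\eta\in Y$; then $t\in X+Y$, a contradiction. So $x\cap y=X\cap Y\subset H$ has dimension $e+1-i$.

**Step 2: describe $\mathsf C(x,y)$ for any such pair.** Let $x,y\in\mathcal A$, $\dim M=e+1-i$, $M\subset H$. By Lemma 1, $\partial(x,y)=i$, and by Lemma 5(a), $x,y\in S$. Put $X=x\cap H\supset M$. A member of $\mathsf C\cap\mathcal A$ meets $y$ in dimension $e+1-(i-1)=\dim M+1$. A member of $\mathsf C\cap\mathcal B$ lies in $x\cap H=X$ and meets $y$ in dimension $e-(i-1)=\dim M$; as $z\cap y\subset x\cap y=M$, this means $M\subset z$. So $\mathsf C(x,y)$ consists of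

* in $\mathcal A$: the $h+y_1$ of Lemma 2(a) that are not contained in $H$;
* in $\mathcal B$: the $(e-1)$-spaces $z$ with $M\subset z\subset X$.

**Step 3: find a vertex of $\mathsf C$ with one neighbor too many.** Since $\dim x/M=i\ge2$, at least two hyperplanes of $x$ contain $M$; choose $h\ne X$ among them, so $h\not\subset H$. Since $y\not\subset H$, choose $y_1$ with $y_1\not\subset H$. Put $z=h+y_1\in\mathsf C\cap\mathcal A$. By Lemma 2(a) its neighbors in $\mathsf C\cap\mathcal A$ are the $[i]-1$ spaces $h+y_1'$ with $y_1'\ne y_1$ (none lies in $H$, as $h\not\subset H$) and the $[i]-1$ spaces $h'+y_1$ with $h'\ne h$ (none lies in $H$, as $y_1\not\subset H$). Its neighbors in $\mathsf C\cap\mathcal B$ are the $(e-1)$-spaces $z'$ with $M\subset z'\subset z\cap X=h\cap X$. As $h$ and $X$ are distinct hyperplanes of $x$, $\dim(h\cap X)=e-1$, and $M\subset h\cap X$; so $z'=h\cap X$ is the only one. Hence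
$$\lambda=2([i]-1)+1=2q[i-1]+1 .$$

**Step 4: conclude.** By (4), with $n-2k=1$,
$$\langle v,\rho(z)\rangle=V_0+\kappa_4[n]q^{k-2}=V_0-\frac{[n][k-i]}{q^2[i-1]}\neq V_0 .$$
So $z\notin S$, although $z$ is on a shortest path between $x,y\in S$, and $S$ is not g.c. Finally, the numbers $[n][k-i-\ell]-[k-i][k]$ differ from $V_0$ by integer multiples of $[n]$, while $[k-i]/(q^2[i-1])$ is not an integer, because $[k-i]\equiv1\pmod q$. $\blacksquare$

For $q=2$, $k=3$, $i=2$, the listed values are $120$ and $-7$, while $\langle v,\rho(z)\rangle=120-\frac{127}{4}=\frac{353}{4}$. This disproves the statement.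

## 7. Pairs with a member in $\mathcal A$: the remaining failures

We prove the negative part of Theorem B. If $x,y\in\mathcal A$ and $M\subset H$, Theorem A applies. Three types of pairs remain.

**The pair $x\in\mathcal A$, $y\in\mathcal B$.** The purpose is again a vertex of $\mathsf C$ with wrong valency. Here $\dim M=e-i$; put $X=x\cap H\supset M$. A member of $\mathsf C\cap\mathcal A$ meets $y$ in dimension $e-(i-1)=\dim M+1$, so it is $h+y_1$ as in Lemma 2(a); since $y_1\subset H$, it is in $\mathcal A$ iff $h\ne X$. As $\dim x/M=i+1$ and $\dim y/M=i-1$, there are $[i+1]-1=q[i]$ choices of $h$ and $[i-1]\ge1$ choices of $y_1$. A member of $\mathsf C\cap\mathcal B$ is a hyperplane $z$ of $X$ with $\dim(z\cap y)=e-1-(i-1)=\dim M$, i.e. a hyperplane of $X$ containing $M$.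

Let $z=h+y_1\in\mathsf C\cap\mathcal A$. It has $[i-1]-1$ neighbors with the same $h$, $q[i]-1$ with the same $y_1$, and one in $\mathcal B$, namely $h\cap X$, by the argument of Step 3 above. So, as $[i-1]-1=q[i-2]$,
$$\lambda-2q[i-1]=q[i-2]+q[i]-2q[i-1]=q(q^{i-1}-q^{i-2})=q^i-q^{i-1}>0 .$$
So $z\notin S$ by (4), and $S$ is not g.c.

**The pair $x\in\mathcal B$, $y\in\mathcal A$.** The purpose is the same; the definitions are not symmetric in $x$ and $y$, so it needs its own count. Here $\dim M=e-i$; put $Y=y\cap H\supset M$, so $\dim y/M=i+1$, $\dim Y/M=i$, $\dim x/M=i-1$.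

A member $z$ of $\mathsf C\cap\mathcal A$ contains $x$ and meets $y$ in a space $y_2$ of dimension $e+1-(i-1)=\dim M+2$. As $M\subset y_2$ and $y_2\cap x=M$, $\dim(x+y_2)=(e-1)+2=e+1$, so $z=x+y_2$, and $y_2\not\subset H$ since $x\subset H$, $z\not\subset H$. Conversely each $z=x+y_2$ with $M\subset y_2\subset y$, $\dim y_2/M=2$, $y_2\not\subset H$ is in $\mathsf C\cap\mathcal A$, since $z\cap y=(x\cap y)+y_2=y_2$ by the modular law. A member of $\mathsf C\cap\mathcal B$ meets $y$ in dimension $e-(i-1)=\dim M+1$, so it is $h+y_1$ as in Lemma 2(a) with $y_1\subset Y$; there are $[i-1]$ choices of $h$.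

Fix $z=x+y_2$; this exists since $i+1\ge2$ and $y\not\subset H$. *Neighbors in $\mathcal A$:* since $(x+y)/M=x/M\oplus y/M$, $(x+y_2)\cap(x+y_2')=x+(y_2\cap y_2')$. So these neighbors correspond to the lines $\ne\ell:=y_2/M$ of the projective space of $y/M$ that are not in $Y/M$ and meet $\ell$. The line $\ell$ has $q$ points off $Y/M$; through each of these pass $[i]-1$ lines other than $\ell$, none in $Y/M$. Through the remaining point of $\ell$, which is in $Y/M$, pass $[i]-[i-1]=q^{i-1}$ lines not in $Y/M$, one of which is $\ell$. Total: $q([i]-1)+q^{i-1}-1$. *Neighbors in $\mathcal B$:* $h+y_1\subset z$ iff $y_1\subset z\cap y=y_2$. With $y_1\subset Y$ and $\dim(y_2\cap Y)=\dim M+1$ this forces $y_1=y_2\cap Y$, while $h$ is arbitrary: $[i-1]$. Using $q^{i-1}+[i-1]-1=[i]-1=q[i-1]$,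
$$\lambda=q[i]-q+q[i-1],\qquad \lambda-2q[i-1]=q\cdot q^{i-1}-q=q^i-q>0 .$$
So $z\notin S$, and $S$ is not g.c.

**The pair $x,y\in\mathcal A$, $M\not\subset H$.** Here the test of Theorem C(ii) is passed, as we now see, and we have to leave $\mathsf C$. Put $X=x\cap H$, $L=M\cap H$, $U=x+y$, so $\dim M=e+1-i$, $\dim L=e-i$, $\dim U=e+1+i$.

**Step 1: $\mathsf C\subset S$.** A member $z\in\mathcal B$ of $\mathsf C$ would satisfy $z\subset x$ and $\dim(z\cap y)=e-(i-1)=\dim M$. As $z\cap y\subset M$, this gives $M=z\cap y\subset H$, which is false. So $\mathsf C=\{h+y_1\}$ as in Lemma 2(a); all these contain $M\not\subset H$, so all are in $\mathcal A$. Each has $\lambda=2([i]-1)=2q[i-1]$, so $\mathsf C\subset S$ by (4). Since $\mathsf C$ cannot betray a failure, we look at vertices at distance $1$ from $x$ and $i$ from $y$, where (5) applies. For that we need $\mathsf B$.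

**Step 2: describe and count $\mathsf B$.** A member of $\mathsf B\cap\mathcal A$ meets $y$ in dimension $e-i=\dim M-1$, so by Lemma 2(b) it is $h+\langle w\rangle\not\subset H$ with $h\not\supset M$, $w\notin U$. A member of $\mathsf B\cap\mathcal B$ is a hyperplane $z$ of $X$ with $\dim(z\cap y)=e-(i+1)$; since $z\cap y=z\cap M=z\cap L$, this means $L\not\subset z$. There are $[e]-[i]=q^is$ of the latter. For $\mathsf B\cap\mathcal A$ we count by $h$.

* $h=X$ (allowed, as $M\not\subset X$): the $(e+1)$-spaces through $X$ number $[e+1]$; of these, $[i+1]$ are in $U$, $[e]$ in $H$, and $[i]$ in $U\cap H$, which has dimension $e+i$. So there are $[e+1]-[i+1]-[e]+[i]=q^e-q^i=q^i(q-1)s$ members.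
* Each other $h\not\supset M$: $h\not\subset H$, so there are $[e+1]-[i+1]=q^{i+1}s$ members.

**Step 3: a vertex $z_0\notin S$.** Let $z_0$ be a hyperplane of $X$ containing $L$. Then $z_0\in\mathcal B$, $z_0\sim x$, $z_0\cap y=z_0\cap L=L$, so $\partial(z_0,y)=e-(e-i)=i$ and (5) applies.

*$\lambda_C$.* $h+y_1\supset z_0$ iff $h=(h+y_1)\cap x\supset z_0$. As also $h\supset M$, $h\supset z_0+M$, which has dimension $(e-1)+(e+1-i)-\dim L=e$, because $z_0\cap M=L$. So $h=z_0+M$ and $y_1$ is arbitrary: $\lambda_C=[i]$.

*$\lambda_B$.* In $\mathsf B\cap\mathcal A$ the neighbors are those with $h\supset z_0$. There are $q+1$ hyperplanes of $x$ through $z_0$. One of them, $z_0+M$, contains $M$ and is excluded; another is $X$ (different from $z_0+M\not\subset H$), giving $q^i(q-1)s$; the other $q-1$ give $q^{i+1}s$ each. In $\mathsf B\cap\mathcal B$ all $q^is$ members are hyperplanes of $X$ different from $z_0$, so they are neighbors. Hence $\lambda_B=q^is\,\big((q-1)+q(q-1)+1\big)=q^{i+2}s$. By (5),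
$$\langle v,\rho(z_0)\rangle-V_0=\kappa_3[n]q^{k-2}\,q^{i+1}(q-1)s\ne0 .$$

It remains to place $z_0$ on a shortest path between two members of $S$. Both ends will be in $\mathcal A$, contain $z_0$, and meet exactly in $z_0$.

**Step 4: the two ends.** Let $u_1=(z_0+M)+y_1\in\mathsf C\subset S$ for some $y_1$. The space $x+y_1$ has dimension $e+2<\dim U$, because $i\ge2$, and $U\cap H$ is also proper in $U$. A vector space is not the union of two proper subspaces, so there is $w\in U\setminus H$ with $w\notin x+y_1$. Let $u_2=X+\langle w\rangle\in\mathcal A$.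

**Step 5: $u_2\in S$.** We apply (5) again. As $w\notin x$, $u_2\cap x=X$ and $u_2\sim x$. As $M\not\subset X$, $X+M=x$, so $X+y=U$, and $w=\xi+\eta$ with $\xi\in X$, $\eta\in y$, $\eta\notin X$. Then $u_2=X+\langle\eta\rangle$ and $u_2\cap y=(X\cap y)+\langle\eta\rangle=L+\langle\eta\rangle$ has dimension $e-i+1$, so $\partial(u_2,y)=i$.

We need an adjacency criterion: for $z'\in\mathcal A$ with $z'\cap x=h$ a hyperplane of $x$, $h\ne X$, we have $z'\sim u_2$ iff $x+z'=x+\langle w\rangle$. Indeed, if $z'\cap u_2\subset x$, then $z'\cap u_2=h\cap X$ has dimension $e-1$, and they are not adjacent. If $z'\cap u_2$ contains $t\notin x$, then $x+z'=x+\langle t\rangle=x+u_2=x+\langle w\rangle$. And if $x+z'=x+\langle w\rangle$, then $z'$ and $u_2$ are distinct $(e+1)$-spaces in an $(e+2)$-space, so they are adjacent.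

*$\lambda_C$.* For $z'=h+y_1'\in\mathsf C$, $h\supset M$, so $h\ne X$, and the criterion reads $x+y_1'=x+\langle w\rangle$. Now $y\cap(x+\langle w\rangle)$ contains $M$ and has dimension $(e+1)+(e+2)-(e+1+i)=\dim M+1$. So the criterion says $y_1'=y\cap(x+\langle w\rangle)$, with $h$ arbitrary: $\lambda_C=[i]$.

*$\lambda_B$.* For $z'\in\mathsf B\cap\mathcal A$ we have $x+z'\not\subset U$, while $x+\langle w\rangle\subset U$. So $h\ne X$ gives no neighbors. If $h=X$, then $z'\cap u_2\supset X$ and $z'\ne u_2$ (as $z'\not\subset U$), so all $q^i(q-1)s$ of these are neighbors. All $q^is$ members of $\mathsf B\cap\mathcal B$ lie in $X\subset u_2$, so they are neighbors. Thus $\lambda_B=q^is(q-1+1)=q^{i+1}s$.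

Both corrections in (5) vanish, so $u_2\in S$.

**Step 6: conclude.** We have $x+u_1=x+y_1\ne x+\langle w\rangle=x+u_2$. A vector $t\in u_1\cap u_2$ outside $x$ would give $x+u_1=x+\langle t\rangle=x+u_2$; so $u_1\cap u_2\subset x$, and $u_1\cap u_2=(u_1\cap x)\cap(u_2\cap x)=(z_0+M)\cap X$. These are distinct hyperplanes of $x$ containing $z_0$, so $u_1\cap u_2=z_0$, of dimension $e-1$. Hence $\partial(u_1,u_2)=2$, and $u_1,z_0,u_2$ is a shortest path with $u_1,u_2\in S$ and $z_0\notin S$. So $S$ is not g.c.

## 8. Pairs inside $\mathcal B$: points outside $H$ and hyperplanes of $H$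

Let $x,y\in\mathcal B$, so $\dim M=e-1-i$; put $T=x+y$, $\dim T=e-1+i$. We want to compute all of $S$, as in Lemma 4. There the key was that a vertex is a set of points, and the distance is read from the size of the intersection of two such sets. We build such a model for the twisted graph.

**Definition.** Let $\Omega$ be the disjoint union of the set of points of $V$ outside $H$ and the set of hyperplanes $K$ of $H$. For a vertex $u$ let $\beta(u)\subset\Omega$ consist of the points of $u$ outside $H$ and the $K\supseteq u\cap H$.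

For $q=2$, $e=3$, $\Omega$ has $64+63=127$ elements. A vertex in $\mathcal A$ gives $8$ points and $[3]=7$ hyperplanes; a vertex in $\mathcal B$ gives no points and $[4]=15$ hyperplanes. Both times $|\beta(u)|=15$.

**Lemma 6.** For all vertices $u,w$ of the twisted Grassmann graph, $|\beta(u)\cap\beta(w)|=[e+1-\partial(u,w)]$.

*Proof.* By (2), the number of $K$ containing $(u\cap H)+(w\cap H)$ is $[2e-\dim((u\cap H)+(w\cap H))]$.

* $u,w\in\mathcal B$: the sum has dimension $2(e-1)-\dim(u\cap w)$, so the number is $[\dim(u\cap w)+2]$, and $\dim(u\cap w)+2=e+1-\partial(u,w)$ by Lemma 1. There are no points.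
* One of each kind: the sum has dimension $2e-1-\dim(u\cap w)$, so the number is $[\dim(u\cap w)+1]$, and $\dim(u\cap w)+1=e+1-\partial(u,w)$. There are no common points.
* $u,w\in\mathcal A$: the sum has dimension $2e-\dim(u\cap w\cap H)$, so the number is $[\dim(u\cap w\cap H)]$. In addition there are $[\dim(u\cap w)]-[\dim(u\cap w\cap H)]$ common points outside $H$. The total is $[\dim(u\cap w)]=[e+1-\partial(u,w)]$. $\blacksquare$

*Proof of Theorem B for $x,y\in\mathcal B$.* **Step 1: turn membership in $S$ into a sum over $\beta(z)$.** Since $q[e-j]=[e+1-j]-1$, Lemmas 3 and 6 give $\langle\rho(u),\rho(w)\rangle=\frac{[n]}{q}|\beta(u)\cap\beta(w)|+\text{const}$. Put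
$$f=\kappa_1\chi_{\beta(x)}+\kappa_2\chi_{\beta(y)}+\kappa_3\sum_{z\in\mathsf B}\chi_{\beta(z)}+\kappa_4\sum_{z\in\mathsf C}\chi_{\beta(z)} .$$
Then $\langle v,\rho(z)\rangle=\frac{[n]}q\sum_{\omega\in\beta(z)}f(\omega)+\text{const}$, with a constant not depending on $z$. As $x\in S$,
$$z\in S\iff \sum_{\omega\in\beta(z)}f(\omega)=\sum_{\omega\in\beta(x)}f(\omega). \tag{6}$$

**Step 2: describe $\mathsf C$ and $\mathsf B$.** A member $z\in\mathcal A$ of $\mathsf C$ would contain $x$ and meet $y$ in dimension $e-(i-1)$. But $x$ is a hyperplane of $z\cap H$, so $\dim(z\cap y)=\dim((z\cap H)\cap y)\le\dim M+1=e-i$. So there is none, and $\mathsf C=\{h+y_1\}$ as in Lemma 2(a), with $[i]$ choices of each of $h$, $y_1$. This description of $\mathsf C$ holds for any distance $i\ge1$ between two members of $\mathcal B$.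

A member $z\in\mathcal A$ of $\mathsf B$ contains $x$ and meets $y$ in dimension $e-(i+1)=\dim M$, so $z\cap y=M$. Writing $z\cap H=x+\langle w\rangle$, this means $w\notin T$. Each such $e$-space $z\cap H$ lies in $[e+1]-[e]=q^e$ members of $\mathcal A$. A member $z\in\mathcal B$ of $\mathsf B$ meets $y$ in dimension $e-1-(i+1)=\dim M-1$, so by Lemma 2(b) it is $h+\langle w\rangle$ with $h\not\supset M$, giving $[e-1]-[i]$ choices of $h$, and $w\in H\setminus T$.

**Step 3: evaluate $f$.** The aim is that $f$ is constant, apart from a jump on the $K\supseteq M$. As $n-2k=1$, the coefficients times $q^e$ are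
$$qs[e],\qquad \frac{sq^{i-1}}{[i-1]},\qquad -q^{-i},\qquad -\frac s{[i-1]} .$$
A hyperplane $K$ of $H$ is in $\beta(z)$ iff $z\cap H\subset K$. If $x\not\subset K$, no member of $\mathsf B\cap\mathcal A$ counts, and a hyperplane $h$ of $x$ is in $K$ only if $h=K\cap x$. We need two dimensions for a hyperplane $h$ of $x$ with $h\subset K$: $\dim K/h=(2e-1)-(e-2)=e+1$; and $\dim(K\cap T)/h$ is $i$ if $T\not\subset K$ and $i+1$ if $T\subset K$. The values of $q^ef$ are as follows.

* A point $p\notin H$: not in $\beta$ of any member of $\mathcal B$. In $\mathsf B\cap\mathcal A$ the members through $p$ are $Z+p$ with $Z=x+\langle w\rangle\subset H$, $w\notin T$; there are $[e+1]-[i]=q^i[e+1-i]$ such $Z$. Value $-[e+1-i]$.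
* $K\not\supset M$: then $x,y\not\subset K$, and the members of $\mathsf C$ contain $M$, so they do not count. In $\mathsf B\cap\mathcal B$ we need $h=K\cap x$, which does not contain $M$, and $w\in K\setminus T$: $[e+1]-[i]$ members. Value $-[e+1-i]$.
* $K\supset M$, $x,y\not\subset K$: in $\mathsf B$ we would need $h=K\cap x\supset M$, so nothing. In $\mathsf C$: $h=K\cap x$ and $y_1\subset K\cap y$, where $\dim(K\cap y)/M=i-1$: $[i-1]$ members. Value $-s$.
* $y\subset K$, $x\not\subset K$: nothing from $\mathsf B$, as before; from $\mathsf C$, $h=K\cap x$ and any $y_1$: $[i]$ members. Value $\frac s{[i-1]}(q^{i-1}-[i])=-s$.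
* $x\subset K$, $y\not\subset K$: in $\mathsf B\cap\mathcal A$, $z\cap H$ is an $e$-space between $x$ and $K$ not in $T$; as $\dim K/x=e$ and $\dim(K\cap T)/x=i-1$, there are $q^e([e]-[i-1])$ members. In $\mathsf B\cap\mathcal B$ there are $([e-1]-[i])([e+1]-[i])$. Since $[e]-[i-1]=q^{i-1}[e-i+1]$ and $[e+1]-[i]=q^i[e-i+1]$, the sum is
$$q^{i-1}[e-i+1]\,\big(q^e+q[e-1]-q[i]\big)=q^{i-1}[e-i+1]\,(q[e]-q[i])=q^{2i}s[e-i+1],$$
using $q^e+q[e-1]=q[e]$. From $\mathsf C$: $h$ arbitrary and $y_1\subset K\cap y$, so $[i][i-1]$. Value $s\big(q[e]-q^i[e-i+1]-[i]\big)=-s$, because $q[e]=[e+1]-1=[i]+q^i[e+1-i]-1$.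
* $x,y\subset K$: now $T\subset K$, $\dim T/x=i$. From $\mathsf B$: $q^e([e]-[i])+([e-1]-[i])([e+1]-[i+1])=q^is\,(q^e+q[e-1]-q[i])=q^{2i+1}s^2$. From $\mathsf C$: all $[i]^2$. As $q^{i-1}=[i]-[i-1]$,
$$\frac{q^{i-1}-[i]^2}{[i-1]}=\frac{-[i]([i]-1)-[i-1]}{[i-1]}=-q[i]-1=-[i+1].$$
So the value is $s\big(q[e]-q^{i+1}s-[i+1]\big)$, and since $q^{i+1}s=q[e]-q[i]$, this is $s(q[i]-[i+1])=-s$.

As $-s+[e+1-i]=q^{e-i}$, we obtain $f=f_0+q^{-i}\chi_{\{K:\,K\supseteq M\}}$ with $f_0$ constant.

**Step 4: read off $S$.** Since $|\beta(z)|=[e+1]$ for all $z$ (Lemma 6 with $u=w$), (6) says: $z\in S$ iff the number of $K\supseteq(z\cap H)+M$ equals its value at $z=x$, which is the number $[2e-(e-1)]=[e+1]$ of $K\supseteq x$. For $z\in\mathcal A$, $\dim(z\cap H)=e$, so the number is at most $[e]$, and $z\notin S$. For $z\in\mathcal B$ the number is $[2e-\dim(z+M)]$, which is $[e+1]$ iff $\dim(z+M)=e-1$, i.e. $M\subset z$. So $S=\{z\in\mathcal B: M\subset z\}$.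

**Step 5: $S$ is g.c. with diameter $i$.** Let $u,w\in S$ be distinct. By the description of $\mathsf C(u,w)$ in Step 2, every neighbor of $u$ one step closer to $w$ is in $\mathcal B$ and contains $u\cap w\supset M$, so it is in $S$. By induction all shortest paths from $u$ to $w$ stay in $S$. Distances in $S$ are $e-1-\dim(u\cap w)\le e-1-\dim M=i$, attained by $x,y$. $\blacksquare$

Together with Theorem A and Section 7, which show that $S$ is not g.c. for every pair with a member in $\mathcal A$, this proves Theorem B.

## 9. The range of $n$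

By Theorem C(i) the statement is true whenever the intersection numbers force $\Gamma'\cong J_q(n,k)$. According to K. Metsch (*A characterization of Grassmann graphs*, European J. Combin. 16 (1995) 639–644), this holds in the present range $k\ge3$, $n>2k$, except possibly for $n=2k+1$; $n=2k+2$ with $q\in\{2,3\}$; and $n=2k+3$ with $q=2$. Granting this cited theorem, the statement holds outside these cases. By Theorem A it fails for $n=2k+1$, for every $q$, every $k\ge3$ and every $1<i<k$. Nothing is claimed here about the few remaining cases. The disproof itself does not use Metsch's theorem.
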